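\title{Self-dual ideals and Gorenstein colength}

\begin{abstract}
Let $R$ be an Artinian local ring with canonical module $\omega$. Every Gorenstein Artinian local ring $S$ mapping onto $R$ produces an ideal $\mathfrak a\simeq\operatorname{Hom}_R(\mathfrak a,\omega)$ of $R$ with $\lambda(R/\mathfrak a)\le\lambda(S)-\lambda(R)$. We study the converse question: given such a self-dual ideal $\mathfrak a$, is there a Gorenstein ring $S$ mapping onto $R$ with $\lambda(S)-\lambda(R)=\lambda(R/\mathfrak a)$? The answer is no. We give two explicit counterexamples with $\lambda(R/\mathfrak a)=3$, over any field. We show that $S$ exists whenever $R/\mathfrak a$ is a principal ideal ring, so that $3$ is the smallest colength of a counterexample, and that the difference between the Gorenstein colength and the least colength of a self-dual ideal can be arbitrarily large.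
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $(R,\mathfrak m,k)$ be an Artinian local ring, let $\lambda(-)$ denote length, and let $\omega$ be the canonical module of $R$, that is, the injective hull of $k$. The ring $R$ is Gorenstein when $R\cong\omega$. A ring that is not Gorenstein is still a quotient of one, and the \emph{Gorenstein colength}
\[
g(R)=\min\{\lambda(S)-\lambda(R): S \text{ is a Gorenstein Artinian local ring mapping onto } R\}
\]
measures how much larger a Gorenstein ring must be in order to cover $R$. Thus $g(R)=0$ exactly when $R$ is Gorenstein. ``Mapping onto'' refers to surjective ring homomorphisms: even when $R$ is an algebra over a field, $S$ is not assumed to be one.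

The definition of $g(R)$ ranges over rings outside $R$, and one would like to read the number off from $R$ itself. For an $R$-module $M$ put $M^\vee=\operatorname{Hom}_R(M,\omega)$, call an ideal $\mathfrak a$ \emph{self-dual} if $\mathfrak a\simeq\mathfrak a^\vee$, and set
\[
\operatorname{sd}(R)=\min\{\lambda(R/\mathfrak a):\mathfrak a \text{ a self-dual ideal of } R\}.
\]
With $\omega^*(\omega)=\langle f(\omega):f\in\operatorname{Hom}_R(\omega,R)\rangle$ the trace ideal of $\omega$ in $R$, the following inequalities are known; their short proofs are recalled in Section~\ref{sec:duality}: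
\begin{equation}\label{eq:chain}
\lambda\bigl(R/\omega^*(\omega)\bigr)\le \operatorname{sd}(R)\le g(R)\le\lambda(R).
\end{equation}
The middle inequality holds because each Gorenstein ring $S$ covering $R$ leaves behind a self-dual ideal of colength at most $\lambda(S)-\lambda(R)$. The following question, posed in \cite{Ana}, asks whether one can go back.

\begin{quote}
\textbf{Question.} Let $\mathfrak a$ be a self-dual ideal of an Artinian local ring $R$. Is there a Gorenstein Artinian local ring $S$ mapping onto $R$ with $\lambda(S)-\lambda(R)=\lambda(R/\mathfrak a)$?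
\end{quote}

A positive answer would give $g(R)=\operatorname{sd}(R)$ for all $R$, and the simplest cases suggest one. If $\mathfrak a=R$, then $R\cong\omega$ and $S=R$ works. If $\mathfrak a=0$, the idealization $R\ltimes\omega$ works (Section~\ref{sec:duality}). If $R=k[x]/(x^m)$, every ideal $(x^j)$ with $0\le j\le m$ is self-dual of colength $j$, and $S=k[x]/(x^{m+j})$ works. Nevertheless the answer is negative.

\begin{theorem}\label{thm:counter}
Let $k$ be any field, and let
\[
Q=\frac{k[x,y,z]}{(x^2,\;y^2,\;z^2-xy)},\qquad
Q^+=\frac{k[x,y,z,w]}{(x^2,\;y^2,\;z^2-xy,\;wx,\;wy,\;wz,\;w^2)}.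
\]
Put $\mathfrak a=zQ\subset Q$ and $\mathfrak a^+=(z,w)\subset Q^+$.
\begin{enumerate}
\item[(a)] The ideal $\mathfrak a$ is self-dual and $\lambda(Q/\mathfrak a)=3$, but no Gorenstein Artinian local ring $S$ maps onto $Q$ with $\lambda(S)-\lambda(Q)=3$.
\item[(b)] The ideal $\mathfrak a^+$ is self-dual and $\lambda(Q^+/\mathfrak a^+)=3$, but no Gorenstein Artinian local ring $S$ maps onto $Q^+$ with $\lambda(S)-\lambda(Q^+)\le3$. Moreover $\operatorname{sd}(Q^+)=3$ and $g(Q^+)=4$.
\end{enumerate}
\end{theorem}

The ring $Q$ is itself Gorenstein, so part (a) answers the question but says nothing about the inequality $\operatorname{sd}\le g$; part (b) shows that this inequality can be strict. In both examples the quotient by the self-dual ideal is $k[x,y]/(x,y)^2$, of length $3$ and embedding dimension $2$. Neither number can be lowered.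

\begin{theorem}\label{thm:pir}
Let $(R,\mathfrak m,k)$ be any Artinian local ring and $\mathfrak a$ a self-dual ideal such that $R/\mathfrak a$ is zero or a principal ideal ring (equivalently, $\operatorname{edim}R/\mathfrak a\le1$). This holds whenever $\lambda(R/\mathfrak a)\le2$. Then there is a Gorenstein Artinian local ring $S$ mapping onto $R$ with $\lambda(S)-\lambda(R)=\lambda(R/\mathfrak a)$.
\end{theorem}

Applying Theorem~\ref{thm:pir} to an ideal of least colength and using \eqref{eq:chain}, we obtain the following statement, which by Theorem~\ref{thm:counter}(b) fails when $2$ is replaced by $3$.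

\begin{corollary}\label{cor:two}
If $\operatorname{sd}(R)\le2$, then $g(R)=\operatorname{sd}(R)$.
\end{corollary}

Gluing copies of $Q$ makes the failure accumulate.

\begin{theorem}\label{thm:gap}
Let $k$ be an algebraically closed field of characteristic $0$. For each $t\ge1$ there are an Artinian local ring $R_t$ with residue field $k$ and a self-dual ideal $\mathfrak a_t\subset R_t$ with $\lambda(R_t/\mathfrak a_t)=3t$ and
\[
3t+\tfrac{2t}{7}\le g(R_t)\le 4t .
\]
Hence $g(R)-\operatorname{sd}(R)$ is unbounded.
\end{theorem}

Both negative results rest on one observation (Lemma~\ref{lem:theta}). If a Gorenstein ring $(S,\mathfrak n)$ maps onto a Gorenstein ring $B$, then $S$ contains a principal ideal $\theta S\cong B$ of colength $\lambda(S)-\lambda(B)$. When this colength is small, most products of elements of $\mathfrak n$ are multiples of $\theta$, and dividing by $\theta$ turns identities in $S$ into identities in $B$ that $B$ need not satisfy. The positive result builds $S$ from a symmetric form on $\mathfrak a$; the work there is to replace a given isomorphism $\mathfrak a\to\mathfrak a^\vee$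 by a symmetric one.

\section{Duality and Gorenstein covers}\label{sec:duality}

Modules are finitely generated. We write $\mu(M)$ for the minimal number of generators of $M$, $\operatorname{soc}M=0:_M\mathfrak m$ for its socle, and $\operatorname{edim}R=\mu(\mathfrak m)$. The Hilbert function of $R$ is the sequence of lengths $\lambda(\mathfrak m^i/\mathfrak m^{i+1})$. The maximal ideal of a ring called $S$ is $\mathfrak n$; for other local rings $B$ we write $\mathfrak m_B$. We use the following standard facts about an Artinian local ring $(R,\mathfrak m,k)$.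
\begin{enumerate}
\item[(F1)] The functor $(-)^\vee$ is exact and preserves length. The module $\omega$ is faithful, $\lambda(\omega)=\lambda(R)$, and $\operatorname{soc}\omega\cong k$.
\item[(F2)] $\mu(M^\vee)=\dim_k\operatorname{soc}M$.
\item[(F3)] If $R\to B$ is surjective with kernel $J$, then $\omega_B\cong\operatorname{Hom}_R(B,\omega_R)\cong 0:_{\omega_R}J$, and $\operatorname{Hom}_R(M,\omega_R)\cong\operatorname{Hom}_B(M,\omega_B)$ for every $B$-module $M$. So the dual of a $B$-module may be computed over $B$ or over $R$.
\item[(F4)] $R$ is Gorenstein if and only if $\operatorname{soc}R\cong k$, if and only if $R\cong\omega$. In this case $0:(0:J)=J$ for every ideal $J$, and every nonzero ideal contains $\operatorname{soc}R$.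
\item[(F5)] If $k[X_1,\dots,X_N]/(F_1,\dots,F_N)$, with the $F_i$ forms of positive degree, has finite length, then it is Gorenstein.
\item[(F6)] (Cohen) $R$ is a quotient of a regular local ring. If $R$ contains a field, then it contains a subfield mapping isomorphically onto $k$.
\end{enumerate}
An $R$-bilinear form $B:\mathfrak a\times\mathfrak a\to\omega$ is \emph{perfect} if $a\mapsto B(a,-)$ is an isomorphism $\mathfrak a\to\mathfrak a^\vee$; by (F1) injectivity suffices. An ideal is self-dual exactly when it carries a perfect form.

The outer inequalities in \eqref{eq:chain} take a line each. If $\mathfrak a$ is self-dual, the composite $\omega=R^\vee\to\mathfrak a^\vee\cong\mathfrak a\subseteq R$ has image $\mathfrak a$, so $\mathfrak a\subseteq\omega^*(\omega)$. The idealization $R\ltimes\omega$, which is $R\oplus\omega$ with $\omega^2=0$, has length $2\lambda(R)$; a socle element $(r,v)$ has $r\omega=0$, hence $r=0$ and $v\in\operatorname{soc}\omega$, so $R\ltimes\omega$ is Gorenstein. The middle inequality follows from the next lemma, which also shows that the self-dual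 ideals coming from Gorenstein covers carry \emph{symmetric} forms.

\begin{lemma}\label{lem:cover}
Let $\pi:S\to R$ be surjective with $S$ Gorenstein, $J=\ker\pi$ and $L=0:_SJ$. Then $L\cong\omega$, the ideal $\mathfrak a=\pi(L)$ carries a symmetric perfect form, and $\lambda(R/\mathfrak a)\le\lambda(S)-\lambda(R)$, with equality if and only if $J^2=0$.
\end{lemma}

\begin{proof}
By (F3) and (F4), $L\cong\omega$. For $u,v\in L$ the product $uv\in L$ depends only on $\pi(u)$ and $\pi(v)$, because $JL=0$; this defines a symmetric form $B(\pi(u),\pi(v))=uv$. If $B(\pi(u),-)=0$, then $u\in0:L=J$ and $\pi(u)=0$, so $B$ is perfect. Finally $\lambda(\mathfrak a)=\lambda(L)-\lambda(J\cap L)=\lambda(R)-\lambda(J\cap L)$, so $\lambda(R/\mathfrak a)=\lambda(J\cap L)\le\lambda(J)$, with equality if and only if $J\subseteq L$.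
\end{proof}

When the target is Gorenstein too, $L$ is principal, and its generator places a copy of the target inside $S$.

\begin{lemma}\label{lem:theta}
Let $S\to B$ be a surjection of Gorenstein Artinian local rings with kernel $J$. There is $\theta\in S$ with $0:_SJ=\theta S$ and $J=0:_S\theta$. Multiplication by $\theta$ induces an isomorphism $B\cong\theta S$ carrying $\mathfrak m_B^i$ to $\theta\mathfrak n^i$, and $\lambda(S/\theta S)=\lambda(S)-\lambda(B)$. If $J\neq0$, then $\theta\in\mathfrak n$.
\end{lemma}

\begin{proof}
The ideal $0:_SJ\cong\omega_B\cong B$ is cyclic, say equal to $\theta S$. Then $J=0:(0:J)=0:\theta$, so $s\mapsto\theta s$ induces $B=S/J\cong\theta S$, and $\mathfrak m_B^i$, the image of $\mathfrak n^i$, goes to $\theta\mathfrak n^i$. If $\theta$ is a unit, then $J=0$.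
\end{proof}

To make $\operatorname{sd}$ and $g$ differ we need rings that are not Gorenstein. The cheapest way to spoil a Gorenstein ring is to add one socle element. For a finite-dimensional local $k$-algebra $A$ with residue field $k$, put
\[
A^+=A\times_kk[w]/(w^2)=A[w]/(w\mathfrak m_A,w^2)=A\oplus kw .
\]
Then $A=A^+/(w)$, $\lambda(A^+)=\lambda(A)+1$ and $\operatorname{edim}A^+=\operatorname{edim}A+1$.

\begin{lemma}\label{lem:plus}
Let $A$ be as above.
\begin{enumerate}
\item[(i)] If $A$ is Gorenstein and $z\in\mathfrak m_A$, then $zA$ is a self-dual ideal of $A$, the ideal $(z,w)$ of $A^+$ is self-dual, and $A^+/(z,w)=A/zA$.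
\item[(ii)] Let $G\to A$ be a surjection of finite-dimensional local $k$-algebras with $G$ Gorenstein and nonzero kernel. Then $g(A^+)\le\lambda(G)-\lambda(A)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) By (F4), $\operatorname{Hom}_A(zA,A)\cong\operatorname{Hom}_A(A/(0:z),A)\cong0:(0:z)=zA$. In $A^+$ we have $zw=0$ and $w\mathfrak m_{A^+}=0$, so $(z,w)=zA\oplus kw$ as $A^+$-modules. By (F3) the summands $zA$ and $kw\cong k$ are self-dual over $A^+$.

(ii) Let $\tau$ generate $\operatorname{soc}G$. Since the kernel is a nonzero proper ideal, $\tau$ lies in it, and $\tau\in\mathfrak m_G$. In $G[w]/(w^2-\tau)=G\oplus Gw$ the ideal generated by $\mathfrak m_Gw$ is $\mathfrak m_Gw+\mathfrak m_G\tau=\mathfrak m_Gw$. The quotient is therefore $\widetilde G=G\oplus kw$ with $w\mathfrak m_G=0$ and $w^2=\tau$, a local ring with maximal ideal $\mathfrak m_G\oplus kw$. Let $s+cw$ be in its socle, with $s\in\mathfrak m_G$ and $c\in k$. Multiplying by $\mathfrak m_G$ gives $\mathfrak m_Gs=0$, so $s\in k\tau$; multiplying by $w$ gives $c\tau=0$, so $c=0$. Hence $\widetilde G$ is Gorenstein.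 Because $\tau$ maps to $0$ in $A$, the map $G\to A$ extends to a surjection $\widetilde G\to A^+$ with $w\mapsto w$, and $\lambda(\widetilde G)-\lambda(A^+)=\lambda(G)-\lambda(A)$.
\end{proof}

\section{Counterexamples of colength three}\label{sec:counter}

The ring $Q$ is graded, and it is free over $k[x,y]/(x^2,y^2)$ on $1,z$. So it has the $k$-basis
\[
1;\qquad x,\ y,\ z;\qquad yz,\ xz,\ xy;\qquad \sigma=xyz,
\]
Hilbert function $(1,3,3,1)$ and length $8$; the ring $Q^+=Q\oplus kw$ has Hilbert function $(1,4,3,1)$ and length $9$. Write $V=Q_1$ and $W=Q_2$. Three properties of $Q$ are used in this paper.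
\begin{enumerate}
\item[(Q1)] The multiplication $V\times W\to Q_3=k\sigma$ is a perfect pairing. Indeed $xz^2=x^2y=0$ and $yz^2=xy^2=0$, so $x,y,z$ and $yz,xz,xy$ are dual bases. Hence no nonzero element of degree $1$ or $2$ is in the socle, $\operatorname{soc}Q=k\sigma$, and $Q$ is Gorenstein.
\item[(Q2)] Multiplication by $z$ is a bijection $V\to W$: it sends $x,y,z$ to $xz,yz,xy$.
\item[(Q3)] The defining ideal of $Q$ is generated by quadrics; so is that of $Q^+$.
\end{enumerate}
The term $xy$ in $z^2-xy$ makes (Q2) hold over every field: in $k[x,y,z]/(x^2,y^2,z^2)$ with $k$ of characteristic $2$ every linear form has square zero.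

By (Q2), $Q/zQ=k[x,y]/(x,y)^2$ has length $3$, the least colength of a proper principal ideal in a ring of embedding dimension $3$. Suppose a Gorenstein ring $S$ of length $8+3$ maps onto $Q$. Then $\theta S$ in Lemma~\ref{lem:theta} is again a principal ideal of colength $3$ in a ring of embedding dimension at least $3$. We shall see that this forces $\mathfrak n^2=\theta\mathfrak n$, hence $\mathfrak n^{i+1}=\theta\mathfrak n^i\cong\mathfrak m_Q^i$ for $i\ge1$, so that $S$ has Hilbert function $(1,3,3,3,1)$. The lengths add up to $11$, so counting gives no contradiction. But the associated graded ring of $S$ agrees with $Q$ in degrees at most $2$, so it satisfies the three quadratic relations of $Q$, and these leave room for only one dimension in degree $3$. The next lemma makes this precise.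

\begin{lemma}\label{lem:quadrics}
Let $C=k[X_1,\dots,X_N]/I$ have finite length, with $I$ generated by quadrics. Let $S$ be an Artinian local ring mapping onto $C$ with $\operatorname{edim}S=N$ and $\lambda(\mathfrak n^2/\mathfrak n^3)=\dim_kC_2$. Then $\lambda(S)=\lambda(C)$.
\end{lemma}

\begin{proof}
The surjection $S\to C$ identifies $S/\mathfrak n$ with $k$ and maps $\mathfrak n^i$ onto $\mathfrak m_C^i=C_{\ge i}$. It therefore induces a surjection of graded $k$-algebras $\operatorname{gr}S=\bigoplus_i\mathfrak n^i/\mathfrak n^{i+1}\to C$, which by hypothesis is bijective in degrees $0,1,2$. As $\operatorname{gr}S$ is generated in degree $1$, lifting the $X_j$ gives $\operatorname{gr}S=k[X]/I^*$ with $I^*\subseteq I$ and $I^*_2=I_2$. Since $I_2$ generates $I$, we get $I^*=I$ and $\lambda(S)=\lambda(\operatorname{gr}S)=\lambda(C)$.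
\end{proof}

\begin{proposition}\label{prop:nocover}
Let $C$ be $Q$ or $Q^+$ and $N=\operatorname{edim}C$, so $N=3$ or $4$. If a Gorenstein Artinian local ring $S$ maps onto $C$ and the resulting surjection $S\to Q$ is not injective, then $\lambda(S)>8+N$.
\end{proposition}

\begin{proof}
Suppose $\lambda(S)\le8+N$. Take $\theta\in\mathfrak n$ from Lemma~\ref{lem:theta} with $B=Q$. Killing one element of $\mathfrak n$ lowers the embedding dimension by at most one, so
\[
N\ \ge\ \lambda(S)-8=\lambda(S/\theta S)\ \ge\ 1+\operatorname{edim}(S/\theta S)\ \ge\ \operatorname{edim}S\ \ge\ N ,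
\]
and equality holds throughout. Thus $\lambda(S)=8+N$ and $\operatorname{edim}S=N$. From $\operatorname{edim}(S/\theta S)=\operatorname{edim}S-1$ we get $\theta\notin\mathfrak n^2$, and from $\lambda(S/\theta S)=1+\operatorname{edim}(S/\theta S)$ we get that the maximal ideal of $S/\theta S$ has square zero, that is, $\mathfrak n^2\subseteq\theta S$. If $\theta s\in\mathfrak n^2$, then $s$ is not a unit, because $\theta\notin\mathfrak n^2$. Hence $\mathfrak n^2=\theta\mathfrak n$ and $\mathfrak n^3=\theta\mathfrak n^2$, and Lemma~\ref{lem:theta} gives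
\[
\lambda(\mathfrak n^2/\mathfrak n^3)=\lambda(\theta\mathfrak n/\theta\mathfrak n^2)=\lambda(\mathfrak m_Q/\mathfrak m_Q^2)=3=\dim_kC_2 .
\]
By (Q3) and Lemma~\ref{lem:quadrics}, $\lambda(S)=\lambda(C)\le9$, contradicting $\lambda(S)=8+N\ge11$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
By (Q1) and Lemma~\ref{lem:plus}(i), the ideals $\mathfrak a$ and $\mathfrak a^+$ are self-dual, and both quotients equal $Q/zQ$, of length $3$.

In (a), a ring $S$ as excluded would have length $11=8+3$, and $S\to Q$ would not be injective; this contradicts Proposition~\ref{prop:nocover}. In (b), $S\to Q^+\to Q$ is never injective, since $w\mapsto0$, so Proposition~\ref{prop:nocover} gives $\lambda(S)\ge13$ and $\lambda(S)-\lambda(Q^+)\ge4$.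

For $g(Q^+)\le4$, let
\begin{equation}\label{eq:G}
G=k[x,y,z]/\bigl(x^2,\;y^2,\;z(z^2-xy)\bigr).
\end{equation}
It is free over $k[x,y]/(x^2,y^2)$ on $1,z,z^2$, so it has length $12$; it is Gorenstein by (F5), and it maps onto $Q$ with nonzero kernel. Lemma~\ref{lem:plus}(ii) gives $g(Q^+)\le12-8=4$.

It remains to exclude self-dual ideals $\mathfrak b$ of $Q^+$ of colength at most $2$. Write $\mathfrak m=\mathfrak m_{Q^+}$. The socle of $Q^+$ is spanned by $\sigma$ and $w$, so $Q^+$ is not Gorenstein and $\mathfrak b\ne Q^+$. By (F2), $\mu(\mathfrak b)=\mu(\mathfrak b^\vee)=\dim_k\operatorname{soc}\mathfrak b\le2$. On the other hand, a local ring of length at most $2$ has maximal ideal of square zero, so $\mathfrak m\mathfrak b\subseteq\mathfrak m^2\subseteq\mathfrak b$ and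
\[
\mu(\mathfrak b)=\dim_k\mathfrak b/\mathfrak m\mathfrak b\ge\dim_k\mathfrak b/\mathfrak m^2=5-\lambda(Q^+/\mathfrak b)\ge3,
\]
a contradiction. Hence $\operatorname{sd}(Q^+)=3$.
\end{proof}

\begin{remark}\label{rem:notquadrics}
Property (Q3) cannot be dropped. The ring $Q'=k[x,y,z]/(xy,xz,yz,x^3-y^3,x^3-z^3)$ is Gorenstein with Hilbert function $(1,3,3,1)$, and $x+y+z$ maps $x,y,z$ to the basis $x^2,y^2,z^2$ of $Q'_2$, so it generates a self-dual ideal of colength $3$. Here $S=k[x,y,z]/(xy,xz,yz,x^4-y^4,x^4-z^4)$ has socle $kx^4$ and Hilbert function $(1,3,3,3,1)$, and it maps onto $Q'$.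
\end{remark}

\section{Ideals whose quotient is a principal ideal ring}\label{sec:pir}

In this section $(R,\mathfrak m,k)$ is an arbitrary Artinian local ring. We first build $S$ from a symmetric perfect form on $\mathfrak a$, and then show that such a form exists.

\subsection{From a symmetric form to a Gorenstein ring}

Lemma~\ref{lem:cover} shows what to aim for. If $J^2=0$ there, then $J\subseteq L$, so $L=\pi^{-1}(\mathfrak a)$ and $S$ is an extension of $R/\mathfrak a$ by $L\cong\omega$. The restriction $f:\omega\to\mathfrak a$ of $\pi$ satisfies $f(v)v'=vv'=f(v')v$. If $S$ is a quotient of a ring $T$ and $H\subset T$ is the preimage of $\mathfrak a$, then $S=T/\ker\psi$ for the surjection $\psi:H\to L\cong\omega$, and $f\psi$ is the natural map $H\to\mathfrak a$. So we try to construct $f$ from the form and then to lift $H\to\mathfrak a$ through $f$.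

\begin{example}\label{ex:small}
Let $R=k[x,y]/(x,y)^2$ and $\mathfrak a=\mathfrak m\cong k^2$. Here $\omega=\operatorname{Hom}_k(R,k)$ has the dual basis $1^*,x^*,y^*$, with $xx^*=yy^*=1^*$, $xy^*=yx^*=0$ and $\mathfrak m1^*=0$. Take $B(x,x)=B(y,y)=1^*$ and $B(x,y)=B(y,x)=0$. The map $f$ defined by $B(f(v),a)=av$ has $f(x^*)=x$, $f(y^*)=y$, $f(1^*)=0$. Let $T$ be $k[x,y,Z]$ localized at $(x,y,Z)$, with $Z\mapsto0$ in $R$, and put $\psi(x)=x^*$, $\psi(y)=y^*$, $\psi(Z)=1^*$. This respects the relation $x\cdot y=y\cdot x$ among the generators because $x\psi(y)=B(y,x)$ equals $y\psi(x)=B(x,y)$, and the two relations involving $Z$ because $Z\omega=0=\mathfrak m1^*$. The kernel contains $xy$, $x^2-Z$ and $y^2-Z$, and it has colength $1+3=4$, so $S=k[x,y]/(xy,x^2-y^2)$. With the perfect alternating form $B(x,y)=-B(y,x)=1^*$, $B(x,x)=B(y,y)=0$, in characteristic not $2$, the same relation is violated.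
\end{example}

The relations checked in the example are the only ones when $H$ is generated by a regular sequence: if $t_1,\dots,t_n$ is a regular sequence in a ring $T$, the kernel of $T^n\to T$, $\epsilon_i\mapsto t_i$, is generated by the Koszul relations $t_i\epsilon_j-t_j\epsilon_i$.

\begin{proposition}\label{prop:build}
Let $\mathfrak a\ne R$ be an ideal with a symmetric perfect form $B:\mathfrak a\times\mathfrak a\to\omega$. Suppose that for some regular local ring $T_0$ mapping onto $R$ the preimage $H_0$ of $\mathfrak a$ is generated by a regular sequence. Then there is a Gorenstein Artinian local ring $S$ mapping onto $R$ with $\lambda(S)-\lambda(R)=\lambda(R/\mathfrak a)$.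
\end{proposition}

\begin{proof}
Compose the restriction $\omega=R^\vee\to\mathfrak a^\vee$, which is onto by (F1), with the inverse of $a\mapsto B(a,-)$. This gives a surjection $f:\omega\to\mathfrak a$ with $B(f(v),a)=av$ for $v\in\omega$, $a\in\mathfrak a$. By the symmetry of $B$,
\begin{equation}\label{eq:swap}
f(v)v'=B(f(v'),f(v))=B(f(v),f(v'))=f(v')v\qquad(v,v'\in\omega).
\end{equation}

A lift of $H_0\to\mathfrak a$ to $\omega$ need not reach $\ker f$, so we add variables that do. Let $v_1,\dots,v_m$ generate $\ker f$, and let $T$ be the localization of $T_0[Z_1,\dots,Z_m]$ at $(\mathfrak m_{T_0},Z_1,\dots,Z_m)$. Map $T$ onto $T/(Z)=T_0$ and then onto $R$; let $I$ be the kernel and $H$ the preimage of $\mathfrak a$, and write $\bar t$ for the image of $t$ in $R$. If $H_0$ is generated by the regular sequence $h_1,\dots,h_r$, then $H$ is generated by the regular sequence $Z_1,\dots,Z_m,h_1,\dots,h_r$. Put $\psi(Z_j)=v_j$, and choose $\psi(h_i)\in\omega$ with $f(\psi(h_i))=\bar h_i$. Then $f(\psi(t))=\bar t$ for each of these generators $t$, and for two generators $t,t'$ formula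 \eqref{eq:swap} gives
\[
t\,\psi(t')=f(\psi(t))\psi(t')=f(\psi(t'))\psi(t)=t'\psi(t).
\]
So the Koszul relations are respected, $\psi:H\to\omega$ is a well-defined $T$-linear map, and $f\psi$ is the natural map $H\to\mathfrak a$. Since $\psi(H)\supseteq\ker f$ and $f(\psi(H))=\mathfrak a=f(\omega)$, the map $\psi$ is onto.

Put $S=T/\ker\psi$. If $\psi(t)=0$, then $\bar t=f(\psi(t))=0$; so $\ker\psi\subseteq I$ and $S$ maps onto $R$. Also $\lambda(S)=\lambda(T/H)+\lambda(\omega)=\lambda(R/\mathfrak a)+\lambda(R)$. Let $s\in T$ represent an element of $\operatorname{soc}S$. Because $\mathfrak a\neq R$, the ideal $H$ lies in $\mathfrak m_T$, so $sH\subseteq\ker\psi$ and $s\omega=\psi(sH)=0$. As $\omega$ is a faithful $R$-module, $s\in I\subseteq H$. Thus $\operatorname{soc}S$ lies in $H/\ker\psi\cong\omega$, so $\operatorname{soc}S\cong\operatorname{soc}\omega\cong k$ and $S$ is Gorenstein.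
\end{proof}

\begin{remark}\label{rem:whichfails}
The ideal $zQ$ of Theorem~\ref{thm:counter}(a) carries the symmetric form $B(za,zb)=zab$ with values in $Q\cong\omega_Q$, which is perfect since $B(za,z)=za$. So symmetry alone does not produce $S$, and the hypothesis on $H_0$ cannot be omitted.
\end{remark}

\subsection{Correcting a perfect form}

Averaging $B(a,b)$ and $B(b,a)$ is not available in residue characteristic $2$, and it can destroy perfection: it sends the alternating form of Example~\ref{ex:small} to zero. Instead we add a correction $\Phi$ to $B$. The next lemma says that the asymmetry of $B$ lives over $R/\mathfrak a$, and that perfection is tested by a pairing of $k$-vector spaces.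

\begin{lemma}\label{lem:forms}
Let $\mathfrak a\neq R$ be a self-dual ideal, $\Sigma=\operatorname{soc}\mathfrak a$ and $E=\mathfrak a/\mathfrak m\mathfrak a$. Let $B:\mathfrak a\times\mathfrak a\to\omega$ be any $R$-bilinear form.
\begin{enumerate}
\item[(i)] The form $D(a,b)=B(b,a)-B(a,b)$ is killed by $\mathfrak a$. With $\Lambda=R/\mathfrak a$ and $M=\mathfrak a/\mathfrak a^2$, it induces a $\Lambda$-bilinear form $D:M\times M\to\omega_\Lambda=0:_\omega\mathfrak a$ with $D(u,u)=0$ for all $u$.
\item[(ii)] $B$ induces a $k$-bilinear pairing $\beta_B:\Sigma\times E\to\operatorname{soc}\omega\cong k$, and $B$ is perfect if and only if $\beta_B$ is perfect.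
\end{enumerate}
\end{lemma}

\begin{proof}
(i) For $r,a,b\in\mathfrak a$ the expression $rB(a,b)$ equals $B(ra,b)$, which is symmetric in $r,a$, and equals $B(a,rb)$, which is symmetric in $r,b$. Hence $rB(a,b)=aB(r,b)=bB(r,a)=rB(b,a)$, that is, $rD(a,b)=0$. In particular $D(ra,b)=D(a,rb)=0$, so $D$ factors through $M\times M$.

(ii) For $s\in\Sigma$ we have $\mathfrak mB(s,b)=B(\mathfrak ms,b)=0$ and $B(s,\mathfrak m\mathfrak a)=0$, which defines $\beta_B$. The left kernel of $B$ is a submodule of $\mathfrak a$, so if it is nonzero it meets $\Sigma$ in a nonzero element. Hence $B$ is perfect if and only if the left kernel of $\beta_B$ is zero. By (F2) and self-duality, $\dim\Sigma=\mu(\mathfrak a^\vee)=\mu(\mathfrak a)=\dim E$, so this means that $\beta_B$ is perfect.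
\end{proof}

We look for $\Phi:M\times M\to\omega_\Lambda$ with $\Phi(u,u')-\Phi(u',u)=D(u,u')$; then $B+\Phi$ is symmetric, and we need $\beta_{B+\Phi}$ to be perfect. In the case $\mathfrak a=\mathfrak m$ we have $\Lambda=k$ and $M=E$, the forms $D$ and $\Phi$ are square matrices $d$ and $N$ over $k$, and the task is to choose $N$ with $N-N^T=d$ so that $\beta_B(s,b)+\bar s^TN\bar b$ is perfect, where $\bar s,\bar b$ are the coordinate vectors of the images in $E$. This is always possible. A square matrix $d$ is \emph{alternating} if $d^T=-d$ and its diagonal is zero, equivalently if $\xi^Td\xi=0$ for all column vectors $\xi$.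

\begin{lemma}\label{lem:matrix}
Let $C,d$ be $m\times m$ matrices over a field, with $d$ alternating. There is a matrix $N$ with $N-N^T=d$ and $\det(I+NC)\ne0$.
\end{lemma}

\begin{proof}
We use induction on $m$; for $m=0$ there is nothing to prove. Every alternating matrix is $U-U^T$, where $U$ is upper triangular with the same entries above the diagonal and with any prescribed diagonal.

Suppose $C$ is invertible, and write $C^{-T}=(C^{-1})^T$. The matrix $C^{-1}-C^{-T}+d$ is alternating, so it equals $U-U^T$ with $U$ upper triangular with diagonal entries $1$. Then $N=U-C^{-1}$ has $N-N^T=d$, and $I+NC=UC$ is invertible.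

Suppose $C$ has rank $r<m$. For invertible $P$, replacing $(N,d,C)$ by $(P^TNP,\,P^TdP,\,P^{-1}CP^{-T})$ preserves the equation $N-N^T=d$, keeps $d$ alternating, and conjugates $NC$ by $P^T$. Choosing $P$ so that the last $m-r$ columns of $P^{-T}$ span $\ker C$, we may assume that the last $m-r$ columns of $C$ vanish. Use blocks of sizes $r$ and $m-r$. Take $N_{12}=0$, $N_{21}=-d_{12}^T=d_{21}$, any $N_{22}$ with $N_{22}-N_{22}^T=d_{22}$, and, by induction, $N_{11}$ with $N_{11}-N_{11}^T=d_{11}$ and $\det(I+N_{11}C_{11})\neq0$. Then $N-N^T=d$, and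
\[
I+NC=I+\begin{pmatrix}N_{11}&0\\N_{21}&N_{22}\end{pmatrix}\begin{pmatrix}C_{11}&0\\C_{21}&0\end{pmatrix}=\begin{pmatrix}I+N_{11}C_{11}&0\\ *&I\end{pmatrix}
\]
is invertible.
\end{proof}

\begin{lemma}\label{lem:pairing}
Let $\beta:X\times Y\to k$ be a perfect pairing of finite-dimensional vector spaces, let $p:X\to k^m$ and $q:Y\to k^m$ be linear, and let $d$ be an alternating $m\times m$ matrix. There is $N$ with $N-N^T=d$ such that $\beta(s,b)+p(s)^TNq(b)$ is perfect.
\end{lemma}

\begin{proof}
In bases of $X$ and $Y$ dual under $\beta$, with $p,q$ regarded as matrices, the new pairing has matrix $I+p^TNq$. The identity $\det(I+FF')=\det(I+F'F)$ for rectangular $F,F'$ gives $\det(I+p^TNq)=\det(I+Nqp^T)$. Apply Lemma~\ref{lem:matrix} with $C=qp^T$.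
\end{proof}

\subsection{Proof of Theorem~\ref{thm:pir}}

The case $\mathfrak a=R$ was treated in the introduction, so let $\mathfrak a\ne R$ and $\Lambda=R/\mathfrak a$. The hypothesis $\operatorname{edim}\Lambda\le1$ is used twice: it provides the regular sequence, and it decomposes $M=\mathfrak a/\mathfrak a^2$ into cyclic modules.

\emph{The regular sequence.} By (F6) there is a regular local ring $T_0$ mapping onto $R$; adjoining a variable, we may assume $\delta=\dim T_0\ge1$. Let $H_0$ be the preimage of $\mathfrak a$, so $\Lambda=T_0/H_0$. The image of $H_0$ in $\mathfrak m_{T_0}/\mathfrak m_{T_0}^2$ has dimension $\delta-\operatorname{edim}\Lambda\ge\delta-1$, so there is a regular system of parameters $x_1,\dots,x_\delta$ with $x_2,\dots,x_\delta\in H_0$. The ring $T_0/(x_2,\dots,x_\delta)$ is a discrete valuation ring with uniformizer $x_1$, so $H_0=(x_2,\dots,x_\delta,x_1^n)$ with $n=\lambda(\Lambda)\ge1$, and these generators form a regular sequence. By Proposition~\ref{prop:build} it remains to find a symmetric perfect form.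

\emph{Modules over $\Lambda$.} Let $\varepsilon$ be the image of $x_1$ in $\Lambda$. The ideals of $\Lambda$ are the $\varepsilon^l\Lambda$, $0\le l\le n$. So $\Lambda$ is Gorenstein, $\omega_\Lambda\cong\Lambda$, and
\begin{equation}\label{eq:ann}
0:_{\omega_\Lambda}\varepsilon^l=\varepsilon^{n-l}\omega_\Lambda,\qquad \varepsilon^{l-1}\bigl(0:_{\omega_\Lambda}\varepsilon^l\bigr)=\varepsilon^{n-1}\omega_\Lambda=\operatorname{soc}\omega_\Lambda=\operatorname{soc}\omega\qquad(1\le l\le n).
\end{equation}
Fix an identification of $\operatorname{soc}\omega$ with $k$. By the structure theorem for modules over a discrete valuation ring, $M=\bigoplus_i\Lambda e_i$ with $\Lambda e_i\cong\Lambda/\varepsilon^{l_i}\Lambda$ and $1\le l_i\le n$; the indices $i$ are integers. Put $I_l=\{i:l_i=l\}$. As $M\otimes_\Lambda M=\bigoplus_{i,j}\Lambda/\varepsilon^{\min(l_i,l_j)}\Lambda$, a bilinear form $\Phi:M\times M\to\omega_\Lambda$ is the same as a choice of elements $\Phi(e_i,e_j)$ killed by $\varepsilon^{\min(l_i,l_j)}$; call such values \emph{admissible}.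

\emph{What the socle test sees.} Since $\mathfrak m=x_1R+\mathfrak a$, we have $E=M/\varepsilon M$, with basis the classes of the $e_j$; let $q_j(b)$ be the coordinates of $b\in E$. The image in $M$ of $s\in\Sigma$ is killed by $\varepsilon$, so it is $\sum_ip_i(s)\varepsilon^{l_i-1}e_i$ with $p_i:\Sigma\to k$ linear. For any $\Phi$, viewed as a form on $\mathfrak a$,
\begin{equation}\label{eq:test}
\beta_{B+\Phi}(s,b)=\beta_B(s,b)+\sum_{i,j}p_i(s)\,\varepsilon^{l_i-1}\Phi(e_i,e_j)\,q_j(b).
\end{equation}
If $l_i>l_j$, then $\varepsilon^{l_i-1}\Phi(e_i,e_j)=0$ by admissibility. So for a pair of generators of different orders we can put all of $D$ into this invisible position and $0$ into the opposite one. Only the pairs with $l_i=l_j$ then contribute to \eqref{eq:test}, and each block $I_l$ is an instance of Lemma~\ref{lem:pairing}.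

\emph{Choice of the blocks.} Let $B$ be a perfect form on $\mathfrak a$ and $D$ as in Lemma~\ref{lem:forms}. For $i,j\in I_l$ put $d_l(i,j)=\varepsilon^{l-1}D(e_i,e_j)$. This element is killed by $\varepsilon$ because $\varepsilon^le_i=0$, so it lies in $\operatorname{soc}\omega=k$, and $d_l$ is an alternating matrix. Start from the perfect pairing $\beta_B$ and apply Lemma~\ref{lem:pairing} successively for $l=1,\dots,n$, with the maps $(p_i)_{i\in I_l}$, $(q_j)_{j\in I_l}$ and the matrix $d_l$, each time to the pairing obtained at the previous stage. This gives matrices $N_l$ with $N_l-N_l^T=d_l$ such that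
\begin{equation}\label{eq:perfect}
\beta_B(s,b)+\sum_{l=1}^n\ \sum_{i,j\in I_l}p_i(s)N_l(i,j)q_j(b)\quad\text{is perfect.}
\end{equation}

\emph{Definition of $\Phi$.} If $l_i>l_j$, put $\Phi(e_i,e_j)=D(e_i,e_j)$ and $\Phi(e_j,e_i)=0$. If $i,j\in I_l$ and $i\le j$, use \eqref{eq:ann} to choose $\Phi(e_i,e_j)$ killed by $\varepsilon^l$ with $\varepsilon^{l-1}\Phi(e_i,e_j)=N_l(i,j)$, and for $i<j$ put $\Phi(e_j,e_i)=\Phi(e_i,e_j)-D(e_i,e_j)$. All values are admissible, because the values of the bilinear form $D$ are. For $i<j$ in $I_l$,
\[
\varepsilon^{l-1}\Phi(e_j,e_i)=N_l(i,j)-d_l(i,j)=N_l(j,i),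
\]
so $\varepsilon^{l-1}\Phi(e_i,e_j)=N_l(i,j)$ for all $i,j\in I_l$.

The identity $\Phi(u,u')-\Phi(u',u)=D(u,u')$ holds for all pairs of generators: by construction in the order used above, in the opposite order because $D(u',u)=-D(u,u')$, and on the diagonal because $D(e_i,e_i)=0$. By bilinearity it holds on $M$, so $B+\Phi$ is symmetric. In \eqref{eq:test} the terms with $l_i>l_j$ vanish by admissibility, those with $l_i<l_j$ vanish because $\Phi(e_i,e_j)=0$, and the remaining terms are those of \eqref{eq:perfect}. Hence $\beta_{B+\Phi}$ is perfect, and $B+\Phi$ is perfect by Lemma~\ref{lem:forms}(ii). This completes the proof. \qed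

\section{The gap is unbounded}\label{sec:gap}

\subsection{Gluing along socles}

Let $G^{(1)},\dots,G^{(t)}$ be finite-dimensional Gorenstein local $k$-algebras with residue field $k$, maximal ideals $\mathfrak m_i\neq0$ and chosen socle generators $\tau_i$. Their fiber product over $k$ is the local ring $k\oplus\mathfrak m_1\oplus\dots\oplus\mathfrak m_t$ with $\mathfrak m_i\mathfrak m_j=0$ for $i\ne j$. The subspace $\Delta=\{\sum c_i\tau_i: c_i\in k,\ \sum c_i=0\}$ lies in the socle, so it is an ideal. We call the quotient by $\Delta$, in which all $\tau_i$ are identified, the \emph{connected sum}.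

\begin{lemma}\label{lem:sum}
The connected sum is Gorenstein of length $\sum_i\lambda(G^{(i)})-2(t-1)$.
\end{lemma}

\begin{proof}
The length is $1+\sum_i(\lambda(G^{(i)})-1)-(t-1)$. Let $s=\sum s_i$, with $s_i\in\mathfrak m_i$, represent a socle element. For $u\in\mathfrak m_i$ we have $s_iu=su\in\Delta\cap\mathfrak m_i=0$, so $s_i\in k\tau_i$. Hence the socle is contained in $(\bigoplus k\tau_i)/\Delta\cong k$.
\end{proof}

Fix $t\geq 1$. Let $A$ be the connected sum of $t$ copies of $Q$, with the socle generators $\sigma$, and let $V_i,W_i$ be the copies of $V,W$. Then $A$ is a graded Gorenstein ring of length $6t+2$, with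
\[
A_0=k,\qquad A_1=\bigoplus V_i,\qquad A_2=\bigoplus W_i,\qquad A_3=k\sigma ;
\]
products between different blocks vanish, and products within a block are computed in $Q$. Put $R_t=A^+$, of length $6t+3$ and embedding dimension $3t+1$. For $t=1$ this is $Q^+$.

Let $\zeta=z_1+\dots+z_t$, with $z_i\in V_i$ the copy of $z$. By (Q2) in each block, $\zeta A_1=A_2$, hence also $\zeta A_2=A_3$, and $A/\zeta A$ has Hilbert function $(1,3t-1)$. By Lemma~\ref{lem:plus}(i), $\mathfrak a_t=(\zeta,w)$ is self-dual with $\lambda(R_t/\mathfrak a_t)=3t$.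

For the upper bound, let $G'$ be the connected sum of $t$ copies of the ring $G$ in \eqref{eq:G}; it is Gorenstein of length $10t+2$. The socle of $G$ lies in the nonzero kernel of $G\to Q$ by (F4), so the surjection from the fiber product of the copies of $G$ onto $A$ kills $\Delta$ and induces a surjection $G'\to A$, which is not injective. Lemma~\ref{lem:plus}(ii) gives $g(R_t)\le(10t+2)-(6t+2)=4t$.

\subsection{Dividing by a linear form}

The lower bound needs a new tool. In Proposition~\ref{prop:nocover} the equality $\mathfrak n^2=\theta\mathfrak n$ held exactly and determined $\operatorname{gr}S$. Now $\mathfrak n^2/\theta\mathfrak n$ may be nonzero, of some length $c$, and we must show that $c$ grows with $t$. For this we want an obstruction that is carried by each block separately and can be counted.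

It is visible for $t=1$. Let $\pi:S\to Q$ and $\theta$ be as in Lemma~\ref{lem:theta}, and suppose that $\mathfrak n^2=\theta\mathfrak n$ and $\pi(\theta)\equiv z$ modulo $\mathfrak m_Q^2$. Let $a,b\in\mathfrak n$ be preimages of $x,y$, and write $a^2=\theta\alpha$, $ab=\theta\beta$ with $\alpha,\beta\in\mathfrak n$. In degree $2$ of $Q$ these equations read $0=x^2=z\alpha_1$ and $z^2=xy=z\beta_1$, where $\alpha_1,\beta_1\in V$ are the linear parts of $\pi(\alpha),\pi(\beta)$; by (Q2), $\alpha_1=0$ and $\beta_1=z$. Now $a^2b^2=(ab)^2$ says $\theta(\alpha b^2-\theta\beta^2)=0$, so $\alpha b^2-\theta\beta^2\in0:\theta=\ker\pi$. An identity in $\mathfrak n^4$, whose image in $Q$ is trivial, has become an identity in degree $3$ of $Q$, namely $\alpha_1y^2=z\beta_1^2$, that is, $0=z^3=\sigma$. This is false.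

We cannot control the image of $\theta$, so we need this obstruction for an arbitrary linear form in place of $z$. Let $k$ be any field and let $\eta\in V$ be such that multiplication $\eta:V\to W$ is bijective. For $u,v\in V$ define
\[
u\circ v=\eta^{-1}(uv)\in V,\qquad\langle u,v\rangle=\eta uv\in Q_3=k\sigma .
\]
The product $\circ$ is bilinear and commutative with unit $\eta$. The form $\langle\,,\rangle$ is symmetric, and nondegenerate by (Q1). Moreover
\begin{equation}\label{eq:inv}
\langle u_1\circ u_2,u_3\rangle=u_1u_2u_3=\langle u_1,u_2\circ u_3\rangle .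
\end{equation}
For $a\in V$ define the bilinear form
\[
K_a(u,u')=\langle a\circ a,u\circ u'\rangle-\langle a\circ u,a\circ u'\rangle .
\]
For $\eta=z$ we have $x\circ x=y\circ y=0$ and $x\circ y=z$, so $K_x(y,y)=-\langle z,z\rangle=-\sigma$; this is the obstruction found above. It reflects a failure of associativity: $(x\circ x)\circ y=0$, while $x\circ(x\circ y)=x$.

\begin{lemma}\label{lem:K}
If $a\in V\setminus k\eta$, then $K_a\ne0$.
\end{lemma}

\begin{proof}
Choose $b$ so that $\eta,a,b$ is a basis of $V$, and suppose $K_a(b,b)=0$. We show that $\circ$ is associative and derive a contradiction from (Q3).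

Let $(u_1,u_2,u_3)=(u_1\circ u_2)\circ u_3-u_1\circ(u_2\circ u_3)$ be the associator, which is trilinear. It vanishes when one argument is the unit $\eta$. Commutativity gives $(u_3,u_2,u_1)=-(u_1,u_2,u_3)$ and $(u_1,u_2,u_1)=0$. Of the eight associators with arguments in $\{a,b\}$, the four with equal outer arguments vanish, and the others are $\pm(a,a,b)$ and $\pm(b,b,a)$. By \eqref{eq:inv},
\[
\langle(u_1,u_2,u_3),u_4\rangle=\langle u_1\circ u_2,u_3\circ u_4\rangle-\langle u_2\circ u_3,u_1\circ u_4\rangle .
\]
Pairing $(a,a,b)$ with $\eta$, $a$, $b$ gives, in turn,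
\[
\langle a\circ a,b\rangle-\langle a\circ b,a\rangle=a^2b-a^2b=0,\qquad\langle a\circ a,b\circ a\rangle-\langle a\circ b,a\circ a\rangle=0,\qquad K_a(b,b)=0 .
\]
So $(a,a,b)=0$ by nondegeneracy. The definition shows $K_b(a,a)=K_a(b,b)$, so exchanging $a$ and $b$ gives $(b,b,a)=0$. Thus $(V,\circ)$ is a commutative associative $k$-algebra with unit $\eta$.

The identity map of $V$ now extends to a $k$-algebra map $\phi:k[x,y,z]\to(V,\circ)$. On quadrics, $\phi$ is the projection to $W$ followed by $\eta^{-1}$, so it kills $x^2,y^2,z^2-xy$. These generate the defining ideal, so $\phi$ factors through $Q$. But $\phi(\eta^2v)=v$ for $v\in V$, so $\phi$ maps the one-dimensional space $Q_3$ onto the three-dimensional space $V$, a contradiction.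
\end{proof}

\subsection{The lower bound}

Let $k$ be algebraically closed of characteristic $0$, and let $S$ be a Gorenstein Artinian local ring mapping onto $R_t$. We must show $\lambda(S)-\lambda(R_t)\ge3t+\frac{2t}7$. Let $\pi:S\to R_t\to A$ be the composite, whose kernel is nonzero, let $\mathfrak m=\mathfrak m_A$, and take $\theta\in\mathfrak n$ from Lemma~\ref{lem:theta} with $B=A$. Then
\[
\lambda(S)-\lambda(R_t)=\lambda(S)-\lambda(A)-1=\lambda(S/\theta S)-1 .
\]

\emph{Reduction to the defect $c$.} Suppose first that $\pi(\theta)\in\mathfrak m^2$. Then $\pi(\theta)A+\mathfrak m^3=k\pi(\theta)+\mathfrak m^3$, so $S/\theta S$ maps onto $A/(\pi(\theta)A+\mathfrak m^3)$, which has length at least $(1+3t+3t)-1=6t$. Hence $\lambda(S)-\lambda(R_t)\ge6t-1\ge3t+\frac{2t}7$.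

From now on $\pi(\theta)\notin\mathfrak m^2$. Then $\theta\notin\mathfrak n^2$, so $\mathfrak n^2\cap\theta S=\theta\mathfrak n$. Put $N=\mathfrak n^2/\theta\mathfrak n$ and $c=\lambda(N)$. We have $\lambda(S/(\theta S+\mathfrak n^2))=1+(\operatorname{edim}S-1)$ and $(\theta S+\mathfrak n^2)/\theta S\cong N$, so
\[
\lambda(S/\theta S)=\operatorname{edim}S+c\ge\operatorname{edim}R_t+c=3t+1+c .
\]
Therefore $\lambda(S)-\lambda(R_t)\ge3t+c$, and it suffices to prove that $7c\ge2t$.

\emph{Linear structure.} The residue field of $S$ has characteristic $0$, so nonzero integers are units and $S$ contains $\mathbb Q$. By (F6), $S$ contains a field mapping isomorphically onto $k$; through it $S$ is a finite-dimensional $k$-algebra, and $\dim_kN=c$. The map $\pi$ need not be $k$-linear, but the surjection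
\[
\ell:\mathfrak n\to\mathfrak m/\mathfrak m^2=A_1
\]
is $S$-linear onto a module over the residue field, hence $k$-linear. For $a\in\mathfrak n$ let $a_i\in V_i$ be the components of $\ell(a)$, and write $\eta_i=\theta_i$. Since $A$ is graded and $\mathfrak m^4=0$, for $a,a',a''\in\mathfrak n$ the class of $\pi(aa')$ in $\mathfrak m^2/\mathfrak m^3=A_2$ has components $a_ia_i'\in W_i$, and $\pi(aa'a'')=\sum_ia_ia'_ia''_i\in A_3$.

\emph{Good and bad blocks.} Call $i$ \emph{good} if $\eta_i:V_i\to W_i$ is bijective and \emph{bad} otherwise, and let $\rho$ be the number of bad indices. The surjection $\mathfrak n^2\to A_2$ maps $\theta\mathfrak n$ onto $\bigoplus\eta_iV_i$, so $N$ maps onto $\bigoplus W_i/\eta_iV_i$. For bad $i$ the summand is nonzero, since $\dim V_i=\dim W_i$. Hence $\rho\le c$.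

\emph{Elements whose square is divisible by $\theta$.} The computation for $t=1$ needs $a^2$ and $ab$ to be multiples of $\theta$, and each requirement costs at most $c$ conditions. Let $X=\{a\in\mathfrak n:a^2\in\theta\mathfrak n\}$. We claim that for $a\in X$ there are at most $2c$ good indices $i$ with $a_i\notin k\eta_i$.

Write $a^2=\theta\alpha$ with $\alpha\in\mathfrak n$. The set $\mathcal B=\{b\in\mathfrak n:ab\in\theta\mathfrak n\}$ is the kernel of the linear map $\mathfrak n\to N$, $b\mapsto ab$, so it has codimension at most $c$. Hence $\ell(\mathcal B)$ has codimension at most $c$ in $A_1$, and $U'=\ell(\mathcal B)\cap U$ has codimension at most $c$ in $U=\bigoplus_{i\text{ good}}V_i$. Let $b,b'\in\mathcal B$ with $\ell(b),\ell(b')\in U'$, and write $ab=\theta\beta$, $ab'=\theta\beta'$ with $\beta,\beta'\in\mathfrak n$. From $\theta\alpha bb'=a^2bb'=(ab)(ab')=\theta^2\beta\beta'$ we get $\alpha bb'-\theta\beta\beta'\in0:\theta=\ker\pi$. Applying $\pi$ to this element and to the equations defining $\alpha,\beta,\beta'$, we obtain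
\begin{equation}\label{eq:divided}
\sum_i\alpha_ib_ib_i'=\sum_i\eta_i\beta_i\beta'_i\ \text{ in }A_3,\qquad a_i^2=\eta_i\alpha_i,\quad a_ib_i=\eta_i\beta_i,\quad a_ib'_i=\eta_i\beta'_i\ \text{ in }W_i .
\end{equation}
If $i$ is bad, then $b_i=0$, so $\alpha_ib_ib'_i=0$ and $\eta_i\beta_i\beta_i'=a_ib_i\beta'_i=0$. If $i$ is good, form $\circ$, $\langle\,,\rangle$ and $K$ on $V_i$ with respect to $\eta_i$. Then \eqref{eq:divided} says $\alpha_i=a_i\circ a_i$, $\beta_i=a_i\circ b_i$, $\beta'_i=a_i\circ b'_i$, and \eqref{eq:inv} gives $\alpha_ib_ib'_i-\eta_i\beta_i\beta'_i=K_{a_i}(b_i,b_i')$. Thus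
\[
\sum_{i\text{ good}}K_{a_i}(b_i,b_i')=0 ,
\]
that is, the form $K=\bigoplus_{i\text{ good}}K_{a_i}$ on $U$ vanishes on $U'\times U'$. In a basis of $U$ extending a basis of $U'$, the nonzero entries of the matrix of $K$ lie in the last $c$ rows and the last $c$ columns, so $K$ has rank at most $2c$. The rank of $K$ is the sum of the ranks of the $K_{a_i}$, and by Lemma~\ref{lem:K} each good $i$ with $a_i\notin k\eta_i$ contributes at least $1$. This proves the claim.

\emph{Dimension count.} For a set $P$ of at most $2c$ good indices let
\[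
U_P=\bigoplus_{i\text{ bad}}V_i\ \oplus\ \bigoplus_{i\in P}V_i\ \oplus\bigoplus_{i\text{ good},\ i\notin P}k\eta_i ,
\]
of dimension $3\rho+3|P|+(t-\rho-|P|)\le t+2\rho+4c$. By the claim, $X$ lies in the finite union of the subspaces $\ell^{-1}(U_P)$. On the other hand, $a\mapsto a^2$ is a quadratic map $\mathfrak n\to N$, so $X$ is the common zero set of $c$ quadratic forms on the affine space $\mathfrak n$, and $0\in X$. Over an algebraically closed field, every irreducible component of a nonempty zero set of $c$ polynomials in an affine space has codimension at most $c$. A component of $X$, being irreducible, lies in a single $\ell^{-1}(U_P)$, whose codimension in $\mathfrak n$ is $3t-\dim U_P$. Therefore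
\[
c\ \ge\ 3t-\dim U_P\ \ge\ 2t-2\rho-4c ,
\]
so $2t\le5c+2\rho\le7c$, and the lower bound is proved.

Since $\operatorname{sd}(R_t)\le3t$, we have $g(R_t)-\operatorname{sd}(R_t)\ge\frac{2t}7$, which is unbounded. This completes the proof of Theorem~\ref{thm:gap}. \qed

\begin{remark}
Characteristic $0$ was used only to make $S$ an algebra over $k$, and algebraic closedness only to bound the codimension of $X$. For $t=1$ the bounds read $4\le g(R_1)\le4$, as $g$ is an integer, in agreement with Theorem~\ref{thm:counter}(b).
\end{remark}

\begin{thebibliography}{1}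
\bibitem{Ana} H. Ananthnarayan, \emph{Computing Gorenstein Colength}, arXiv:0810.4542 (2008).
\end{thebibliography}
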